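# The chordal graph polytope and the rhombus criterion

## Faces, edges, and sums of two vertices

Let $P$ be a polytope with vertex set $V$. A linear inequality $\ell(x)\le m$ is *valid* if it holds on all of $P$. The points of $P$ at which it is an equality (where it is *tight*) form a *face*. We use these textbook facts: a face is the convex hull of the vertices of $P$ that it contains, and these are exactly its own vertices; an intersection of faces is a face; a face of a face is a face of $P$. In particular, for $\alpha,\beta\in V$ there is a smallest face containing both, and every valid inequality that is tight at $\alpha$ and at $\beta$ is tight on it. An *edge* is a one-dimensional face, so $\operatorname{conv}(\alpha,\beta)$ with $\alpha\ne\beta$ is an edge exactly when it is a face.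

**Fact A.** If a point $\sum_j\lambda_jx_j$, with $x_j\in P$, all $\lambda_j>0$ and $\sum_j\lambda_j=1$, lies on a face $\Phi$, then every $x_j$ lies on $\Phi$.

Indeed, let $\Phi$ be given by $\ell\le m$. Then $m=\sum\lambda_j\ell(x_j)\le\sum\lambda_jm=m$, so each $\ell(x_j)=m$.

**Fact B.** If $V\subseteq\{0,1\}^d$ is any finite nonempty set of $0/1$-vectors, then every $\alpha\in V$ is a vertex of $\operatorname{conv}V$.

Indeed, the functional $\ell(x)=\sum_{i:\alpha_i=1}x_i-\sum_{i:\alpha_i=0}x_i$ takes its maximum over $\{0,1\}^d$ at $\alpha$ and nowhere else.

**Definition (rhombus criterion).** Two distinct vertices $\alpha,\beta\in V$ *fulfill the rhombus criterion* if either $\operatorname{conv}(\alpha,\beta)$ is an edge of $P$, or there are vertices $\alpha',\beta'\in V\setminus\{\alpha,\beta\}$, called *witnesses*, with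
$$\alpha+\beta=\alpha'+\beta'.$$
The polytope $P$ fulfills the criterion if every pair of distinct vertices does.

**Fact C.** If $\alpha,\beta$ are vertices on a face $\Phi$, then all witnesses for $\alpha,\beta$ lie on $\Phi$. In particular a pair with witnesses is not an edge, and a pair of vertices of $\Phi$ fulfills the criterion in $P$ if and only if it does in $\Phi$.

For the first claim, $\tfrac12\alpha'+\tfrac12\beta'=\tfrac12\alpha+\tfrac12\beta\in\Phi$, and Fact A applies. If $\operatorname{conv}(\alpha,\beta)$ were an edge, witnesses would be further vertices on it, and an edge has only two. The last claim follows since the edges of $\Phi$ are the edges of $P$ contained in $\Phi$.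

*Two examples.* In the square $[0,1]^2$ the sides are edges, and the two diagonals are witnesses for each other, since $(0,0)+(1,1)=(1,0)+(0,1)$. So the square fulfills the criterion. Now take
$$T=\operatorname{conv}\{000,\,111,\,100,\,010,\,001\}\subset\mathbb R^3 .$$
Consider the pair $000,111$. Since
$$\tfrac23\cdot 000+\tfrac13\cdot 111=\tfrac13\,(100+010+001), \tag{1}$$
Fact A shows that $\operatorname{conv}(000,111)$ is not a face. Witnesses would be two $0/1$-vectors of sum $111$, that is, a complementary pair. But the complements of $100,010,001$ are $011,101,110$, and none of these is a vertex of $T$. So $T$ fails the criterion, even though all its vertices are $0/1$-vectors.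

## Chordal graphs and their characteristic imsets

**Definition (chordal graph).** An undirected graph is *chordal* if every cycle of length at least $4$ has a chord, that is, an edge joining two vertices that are not consecutive on the cycle.

Forests and complete graphs are chordal, and so are induced subgraphs of chordal graphs. On $[4]$ exactly three of the $64$ graphs are not chordal: the three $4$-cycles.

**Definition (characteristic imset).** For a chordal graph $G$ on $[n]=\{1,\dots,n\}$, the vector $c_G\in\mathbb R^{2^n-n-1}$ is indexed by the sets $S\subseteq[n]$ with $|S|\ge2$, and
$$c_G(S)=\begin{cases}1&\text{if }G|_S\text{ is complete},\\0&\text{otherwise.}\end{cases}$$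

For $n=3$, list the coordinates in the order $12,13,23,123$. The path with edges $12,23$ has imset $(1,0,1,0)$ and the triangle has imset $(1,1,1,1)$. The last coordinate of the triangle is $1$ automatically: once all pairs of $S$ are edges, the coordinate $S$ is $1$. This dependence will drive everything below.

**Definition (chordal graph polytope).** $\operatorname{CGP}_n=\operatorname{conv}(c_G: G\text{ a chordal graph on }[n])$.

The coordinates at pairs are the edges, so $G\mapsto c_G$ is injective. By Fact B every $c_G$ is a vertex. Thus $\operatorname{CGP}_4\subset\mathbb R^{11}$ has $61$ vertices, for example. We call $S$ a *clique* of $G$ if $G|_S$ is complete.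

We can now ask: is it true that two chordal graphs $G\neq H$ either span an edge of $\operatorname{CGP}_n$, or have the same imset sum $c_G+c_H$ as two other chordal graphs? The following is a conjecture in Svante Linusson, Petter Restadh, "Rhombus Criterion and the Chordal Graph Polytope", arXiv:2305.05275 (2023): *the chordal graph polytope $\operatorname{CGP}_n$ fulfills the rhombus criterion.* The task is to prove it for all positive integers $n$ or to show that it fails for some $n$. It fails. We shall prove the following four statements.

**Theorem 1.** For every $n\ge8$, $\operatorname{CGP}_n$ does not fulfill the rhombus criterion. There is an explicit pair that is not an edge and has no witnesses.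

**Theorem 2.** Let $\varphi$ be a CNF formula in variables $z_1,\dots,z_k$ in which each clause contains at least two literals, on distinct variables. Let $F\subseteq\{0,1\}^k$ be its solution set, assumed nonempty, and let $s$ be the total number of literal occurrences. Then for $n=6k+5s$ there is a face $\Phi$ of $\operatorname{CGP}_n$ and an injective affine map $\mathbb R^k\to\mathbb R^{2^n-n-1}$ that maps $F$ bijectively onto the vertices of $\Phi$, hence $\operatorname{conv}F$ onto $\Phi$. In particular every $0/1$-polytope is affinely isomorphic to a face of some $\operatorname{CGP}_n$.

**Proposition 3.** If $G\ne H$ are chordal graphs on $[n]$ and $E(H)\subseteq E(G)$, then $c_G,c_H$ fulfill the rhombus criterion.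

**Corollary 4.** Given chordal graphs $G,H$ on $[n]$, it is NP-hard to decide whether $\operatorname{conv}(c_G,c_H)$ is not an edge, and NP-hard to decide whether $c_G,c_H$ have witnesses.

The range $n\le 7$ is not settled here, apart from the three smallest cases, which we do next.

## The polytopes for $n\le 3$ by hand

$\operatorname{CGP}_1$ is a point and $\operatorname{CGP}_2$ is a segment, so the criterion holds for both.

For $n=3$ all eight graphs are chordal. The vertices are $(u,0)$ with $u\in\{0,1\}^3\setminus\{111\}$, and the triangle $(1,1,1,1)$. The inequality $c(123)\ge0$ cuts out the face $B$, whose vertices are the seven points $(u,0)$.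

*Pairs containing the triangle.* Let $u$ be any vertex of $B$, and let $\ell$ be a functional on $\mathbb R^3$ whose maximum $m$ over the seven points is attained only at $u$. The functional $\ell(c(12),c(13),c(23))+(m-\ell(1,1,1))\,c(123)$ equals $m$ at the triangle and at $u$, and is smaller at the other six vertices. So the pair is an edge.

*Pairs $u,v$ in $B$.* If $u,v$ differ in one coordinate, they span an edge of the cube $[0,1]^3$; the functional that shows this also shows that they span an edge of $B$. If they differ in all three coordinates, they are complementary. Since neither is $111$, neither is $000$, so they are one of the three pairs $\{100,011\}$, $\{010,101\}$, $\{001,110\}$, all of sum $111$, which are witnesses for each other. Suppose finally that they differ in exactly two coordinates. If the common coordinate is $0$, all four vertices of the corresponding square of the cube are available, and the other diagonal gives witnesses. If the common coordinate is $1$, then since $111$ is missing, $u,v$ must be the pair of the form $1|01,\ 1|10$. The face of $B$ where the common coordinate is $1$ is a triangle with vertices $1|00,1|01,1|10$, so $u,v$ span an edge.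

So $\operatorname{CGP}_3$ fulfills the criterion.

## Nested pairs: exchanging classes of edges

The sensible way to look for witnesses is to exchange parts of $G$ and $H$. Give $G'$ some of the edges in which $G$ and $H$ differ, give $H'$ the rest, and hope that the clique coordinates also add up. For these the exchanged parts must not cut through a clique. When $E(H)\subseteq E(G)$ this plan works completely, and it gives Proposition 3.

Let $G\neq H$ be chordal with $E(H)\subseteq E(G)$. On the nonempty set $E(G)\setminus E(H)$ let $\sim$ be the equivalence relation generated by "lie in a common clique of $G$".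

*Example.* Let $G$ have the two triangles $123$ and $234$, so $E(G)=\{12,13,23,24,34\}$. For $H=\emptyset$ there is one class, since the edge $23$ links the two triangles. For $E(H)=\{23\}$ there are two classes, $\{12,13\}$ and $\{24,34\}$. Adding them separately to $H$ gives the triangles $123$ and $234$, and indeed $c_{123}+c_{234}=c_G+c_H$: the coordinate $23$ is $2$ on both sides, and the coordinates $12,13,24,34,123,234$ are $1$ on both sides.

**Proof of Proposition 3.**

**Step 1: one class.** *Purpose: to show that then the pair is an edge.* Let $c_L$ be a vertex of the smallest face containing $c_G$ and $c_H$. Valid inequalities that are tight at both are tight at $c_L$.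

* If $S$ is not a clique of $G$, it is not a clique of $H$, and $c(S)\ge0$ is tight at both. So $c_L(S)=0$.
* If $S$ is a clique of $H$, it is one of $G$, and $c(S)\le1$ is tight at both. So $c_L(S)=1$.
* If $S$ is a clique of $G$ but not of $H$, take any edge $e\subseteq S$ in $E(G)\setminus E(H)$. The inequality $c(S)\le c(e)$ is valid, because a subset of a clique is a clique. It is tight at both, reading $1=1$ at $G$ and $0=0$ at $H$. So $c_L(S)=c_L(e)$.

If $e,f\in E(G)\setminus E(H)$ lie in a common clique $K$ of $G$, then $K$ is not a clique of $H$, and the last item gives $c_L(e)=c_L(K)=c_L(f)$. So $c_L$ is constant on the single class, and by the last item it has the same value on all cliques of $G$ that are not cliques of $H$. If the value is $1$ then $c_L=c_G$; if it is $0$ then $c_L=c_H$. The smallest face therefore has only the vertices $c_G,c_H$, and $\operatorname{conv}(c_G,c_H)$ is an edge.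

**Step 2: at least two classes; the sum.** *Purpose: to write down the candidates for witnesses and check the vector identity.* Let $A_1$ be one class and $A_2\ne\emptyset$ the union of the others. Put
$$G'=H\cup A_1,\qquad H'=H\cup A_2 .$$
Let $S$ be a clique of $G$ that is not a clique of $H$. The edges of $S$ outside $H$ form a nonempty set, and they all lie in one class because $S$ itself is a common clique. If that class is $A_1$, then $S$ is complete in $G'$ and not in $H'$; otherwise it is complete in $H'$ and not in $G'$. Cliques of $H$ are complete in both graphs. Non-cliques of $G$ are complete in neither, since $G',H'\subseteq G$. Hence, once $G'$ and $H'$ are known to be chordal,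
$$c_{G'}+c_{H'}=c_G+c_H.$$
Since $A_1,A_2$ are nonempty and disjoint, $G',H'\notin\{G,H\}$.

**Step 3: at least two classes; chordality.** *Purpose: to show that $G'$ and $H'$ are chordal.* Suppose $\gamma$ is a chordless cycle of length at least $4$ in $G'$, and let $uv$ be an edge of $\gamma$. Consider a shortest cycle through $uv$ in $G[V(\gamma)]$; one exists because $\gamma$ is such a cycle. If its length were at least $4$, it would have a chord, since the induced subgraph $G[V(\gamma)]$ is chordal. The chord splits it into two shorter cycles, one of which contains $uv$, a contradiction. So there is a triangle $uvw$ of $G$ with $w\in V(\gamma)$.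

As $\gamma$ has length at least $4$, the vertex $w$ cannot be a neighbor along $\gamma$ of both $u$ and $v$. So one of $uw,vw$ joins nonconsecutive vertices of $\gamma$. It is an edge of $G$ and, since $\gamma$ is chordless in $G'$, not an edge of $G'$; so it lies in $E(G)\setminus E(G')=A_2$. If $uv$ were in $A_1$, the clique $uvw$ of $G$ would contain an edge of $A_1$ and an edge of $A_2$, which lie in different classes, a contradiction. So $uv\in E(H)$.

This holds for every edge of $\gamma$. Hence $\gamma$ is a cycle of $H$, and it has no chord in $H\subseteq G'$, contradicting that $H$ is chordal. For $H'$ exchange the roles of $A_1$ and $A_2$; the contradiction is again between edges of different classes. $\square$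

## An exchange that creates a triangle

For a pair that is not nested, the same plan meets an obstacle that is already visible for $n=3$. Let $E(G)=\{12,13\}$ and $E(H)=\{13,23\}$. In any $G',H'$ with the same sum the edge $13$ is in both graphs, while $12$ and $23$ are each in exactly one. If they are in different graphs we have $\{G,H\}$ back. If they are in the same graph, that graph is the triangle, its coordinate $123$ is $1$, and $c_G+c_H$ has $0$ there. So there are no witnesses.

This is exactly the point where Step 2 above stops working. There, $G'$ and $H'$ were subgraphs of $G$, so they had no cliques other than those of $G$. When $G'$ mixes edges of $G$ with edges of $H$, it can have a clique that is a clique of neither, and such a *new clique* spoils the sum.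

In this small example the pair is an edge, so nothing is violated. To refute the conjecture, new cliques must rule out every exchange between two graphs that do not span an edge. Then the reason for not being an edge has to be different from a relation between two pairs. The polytope $T$ shows a possible shape: in (1) three vertices are used instead of two.

So we try to place a copy of (1) in $\operatorname{CGP}_n$. Let $H$ consist of three cliques $Y_1,Y_2,Y_3$ and $G$ of three cliques $X_1,X_2,X_3$, and let $M_i$ arise from $H$ by replacing $Y_i$ with $X_i$. These play the roles of $000$, $111$ and the unit vectors. If none of these graphs has new cliques, then $c_{M_1}+c_{M_2}+c_{M_3}=c_G+2c_H$. All other ways of distributing the six cliques over two graphs must create a new clique in at least one of them. The tool is a triangle of three cliques: if $W,W',W''$ pairwise meet in three different points, these points form a new triangle. So the design requirements are: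

* any two $X_i,X_j$ together with any $Y_k$ form such a triangle of cliques;
* each $X_i$ forms one with $Y_i$ and some other $Y_k$, so that $X_i$ cannot be together with all three $Y$'s;
* no such triangle occurs within $\{X_1,X_2,X_3\}$, $\{Y_1,Y_2,Y_3\}$, or $\{X_i\}\cup\{Y_j:j\ne i\}$.

## Six cliques on eight points

**Proof of Theorem 1.** Let $n\ge8$.

**Step 1: the sets.** *Purpose: to write down six sets satisfying the requirements.* Put
$$X_1=\{1,2,6\},\quad X_2=\{1,3,7\},\quad X_3=\{1,4,5,8\},$$
$$Y_1=\{3,4,6\},\quad Y_2=\{2,5,7\},\quad Y_3=\{2,3,8\}.$$
We have $X_i\cap X_j=\{1\}$ for $i\ne j$, and $Y_1\cap Y_2=\emptyset$, $Y_1\cap Y_3=\{3\}$, $Y_2\cap Y_3=\{2\}$. The intersections $X_i\cap Y_k$ are: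

| | $Y_1$ | $Y_2$ | $Y_3$ |
|---|---|---|---|
| $X_1$ | $\{6\}$ | $\{2\}$ | $\{2\}$ |
| $X_2$ | $\{3\}$ | $\{7\}$ | $\{3\}$ |
| $X_3$ | $\{4\}$ | $\{5\}$ | $\{8\}$ |

Two distinct sets of the family meet in at most one point. Hence every $S$ with $|S|\ge2$ is contained in at most one of the six sets.

For a subfamily $\mathcal P$ let $\Gamma(\mathcal P)$ be the graph on $[n]$ that is the union of the complete graphs on the members of $\mathcal P$. For $W\subseteq[n]$ let $e_W(S)=1$ if $S\subseteq W$ and $e_W(S)=0$ otherwise, for $|S|\ge2$. Define
$$G=\Gamma(X_1,X_2,X_3),\qquad H=\Gamma(Y_1,Y_2,Y_3),$$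
$$M_1=\Gamma(X_1,Y_2,Y_3),\qquad M_2=\Gamma(X_2,Y_1,Y_3),\qquad M_3=\Gamma(X_3,Y_1,Y_2).$$

**Step 2: gluing.** *Purpose: to have a criterion for a union of cliques to be chordal without new cliques.*

**Lemma 5.** Let $W_1,\dots,W_r$ be ordered so that each $W_j$ meets $W_1\cup\dots\cup W_{j-1}$ in at most one point. Then $\Gamma(W_1,\dots,W_r)$ is chordal, and each of its cliques with at least two vertices lies in some $W_j$. If moreover the $W_j$ are pairwise distinct with at least two elements each, then $c_{\Gamma(W_1,\dots,W_r)}=\sum_je_{W_j}$.

*Proof.* Induct on $r$; for $r=1$ the graph is one complete graph plus isolated vertices. Let $r\ge2$, $\Gamma=\Gamma(W_1,\dots,W_r)$, $\Gamma_0=\Gamma(W_1,\dots,W_{r-1})$ and $U=W_1\cup\dots\cup W_{r-1}$. Every edge of $\Gamma$ lies inside $U$ or inside $W_r$, so no edge joins $U\setminus W_r$ to $W_r\setminus U$. Since $|U\cap W_r|\le1$, every edge of $\Gamma$ inside $U$ is an edge of $\Gamma_0$.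

A clique with at least two vertices cannot meet both $U\setminus W_r$ and $W_r\setminus U$. So it lies in $W_r$, or it lies in $U$ and is a clique of $\Gamma_0$; in the second case it lies in some $W_j$ by induction.

Let $\gamma$ be a cycle of length at least $4$ in $\Gamma$. Suppose it meets both $U\setminus W_r$ and $W_r\setminus U$. Deleting the at most one vertex of $U\cap W_r$ from $\gamma$ leaves a connected graph (a cycle or a path) with vertices on both sides and no edge between the sides, a contradiction. So $\gamma$ lies in $W_r$, where it has a chord because $W_r$ is complete, or in $U$, where it is a cycle of $\Gamma_0$ and has a chord by induction.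

For the formula, the assumption gives $|W_i\cap W_j|\le1$ for $i\ne j$. So each $S$ with $|S|\ge2$ lies in at most one $W_j$, and $S$ is complete in $\Gamma$ if and only if it lies in one. $\square$

**Step 3: the five imsets.** *Purpose: to apply Lemma 5 to the five graphs.* We use these orders.

* $G$: $X_1,X_2,X_3$. We have $X_2\cap X_1=\{1\}$ and $X_3\cap\{1,2,3,6,7\}=\{1\}$.
* $H$: $Y_2,Y_3,Y_1$. We have $Y_3\cap Y_2=\{2\}$ and $Y_1\cap\{2,3,5,7,8\}=\{3\}$.
* $M_1$: $X_1,Y_2,Y_3$. We have $Y_2\cap X_1=\{2\}$ and $Y_3\cap\{1,2,5,6,7\}=\{2\}$.
* $M_2$: $X_2,Y_1,Y_3$. We have $Y_1\cap X_2=\{3\}$ and $Y_3\cap\{1,3,4,6,7\}=\{3\}$.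
* $M_3$: $X_3,Y_1,Y_2$. We have $Y_1\cap X_3=\{4\}$ and $Y_2\cap\{1,3,4,5,6,8\}=\{5\}$.

So all five graphs are chordal, and
$$c_G=\sum_ie_{X_i},\qquad c_H=\sum_ie_{Y_i},\qquad c_{M_i}=e_{X_i}+\sum_{j\ne i}e_{Y_j}. \tag{2}$$

**Step 4: not an edge.** *Purpose: to use the copy of relation (1).* Each $Y_j$ occurs in exactly two of the $M_i$. Summing (2),
$$\tfrac13c_G+\tfrac23c_H=\tfrac13\,(c_{M_1}+c_{M_2}+c_{M_3}).$$
If $\operatorname{conv}(c_G,c_H)$ were an edge, then by Fact A the three vertices $c_{M_i}$ would lie on it. Its only vertices are its endpoints. But $M_i\ne G,H$: in $M_i$ the set $X_i$ is complete, which it is not in $H$, and $Y_j$ with $j\ne i$ is complete, which it is not in $G$. So $\operatorname{conv}(c_G,c_H)$ is not an edge.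

**Step 5: witnesses split the family.** *Purpose: to show that two graphs with the same sum are obtained by distributing the six sets.* Suppose $G',H'$ are chordal with $c_{G'}+c_{H'}=c_G+c_H$. We want $\{G',H'\}=\{G,H\}$.

Let $\mathcal S$ be the collection of all $S$ with $|S|\ge2$ contained in one of the six sets. Each such $S$ lies in only one of them, so by (2) the vector $c_G+c_H$ is the $0/1$ indicator of $\mathcal S$. Therefore each $S\in\mathcal S$ is complete in exactly one of $G',H'$, and each $S\notin\mathcal S$ with $|S|\ge2$ is complete in neither.

In particular each of the six sets is complete in exactly one of $G',H'$. Let $\mathcal P$ be the family of those complete in $G'$, and $\mathcal Q$ the family of those complete in $H'$; the six sets are the disjoint union of $\mathcal P$ and $\mathcal Q$. Clearly $\Gamma(\mathcal P)\subseteq G'$. Conversely, an edge $e$ of $G'$ is in $\mathcal S$, so it lies in one of the six sets, say $W$. If $W$ were in $\mathcal Q$, then $e\subseteq W$ would be an edge of $H'$ as well, and $e$ would be complete in both graphs, which is excluded. So $W\in\mathcal P$. Hence $G'=\Gamma(\mathcal P)$, and in the same way $H'=\Gamma(\mathcal Q)$.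

**Step 6: bad triples.** *Purpose: to see which sets cannot be together.* Call three of the sets $W,W',W''$ *bad* if there are three distinct points
$$a\in W\cap W',\qquad b\in W'\cap W'',\qquad c\in W\cap W''.$$
A bad triple is contained neither in $\mathcal P$ nor in $\mathcal Q$. Suppose it is contained in $\mathcal P$. Then $ab$ (inside $W'$), $bc$ (inside $W''$) and $ac$ (inside $W$) are edges of $G'$, so $\{a,b,c\}$ is complete in $G'$. By Step 5, $\{a,b,c\}\in\mathcal S$, so it lies in one of the six sets, say $Z$. Since $\{a,b\}\subseteq Z\cap W'$ and distinct sets share at most one point, $Z=W'$. Since $\{b,c\}\subseteq Z\cap W''$, also $Z=W''$. This contradicts $W'\ne W''$. For $\mathcal Q$ use $H'$.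

Every triple $X_i,X_j,Y_k$ with $i\ne j$ is bad. The points of $X_i\cap X_j$, $X_i\cap Y_k$, $X_j\cap Y_k$ are, in this order:

| | $Y_1$ | $Y_2$ | $Y_3$ |
|---|---|---|---|
| $X_1,X_2$ | $1,6,3$ | $1,2,7$ | $1,2,3$ |
| $X_1,X_3$ | $1,6,4$ | $1,2,5$ | $1,2,8$ |
| $X_2,X_3$ | $1,3,4$ | $1,7,5$ | $1,3,8$ |

Three more bad triples are $X_1,Y_1,Y_3$ (points $6,2,3$), $X_2,Y_2,Y_3$ (points $7,3,2$) and $X_3,Y_1,Y_3$ (points $4,8,3$); here the order is first $Y$, second $Y$, then the intersection of the two $Y$'s.

**Step 7: only one splitting remains.** *Purpose: to conclude.* One of $\mathcal P,\mathcal Q$ contains at least two of the three $X_i$; exchanging $G'$ and $H'$ if necessary, let it be $\mathcal P$. By the table, $\mathcal P$ contains no $Y_k$, so $Y_1,Y_2,Y_3\in\mathcal Q$. If $\mathcal Q$ contained some $X_i$, it would contain one of the last three bad triples. So $\mathcal P=\{X_1,X_2,X_3\}$ and $\mathcal Q=\{Y_1,Y_2,Y_3\}$, that is, $G'=G$ and $H'=H$.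

So $c_G,c_H$ do not span an edge and have no witnesses. This proves Theorem 1, and the conjecture is false. $\square$

Steps 5 to 7 never used that $G'$ and $H'$ are chordal: no other pair of graphs at all, chordal or not, has these clique counts. Chordality mattered only for $G,H,M_1,M_2,M_3$.

## Switches built from triangles

For Theorem 2 we want to realize an arbitrary set $F$ of $0/1$-vectors, not only the five vertices of $T$. A bit will be a *switch*: a small subgraph that, on a suitable face, is either entirely present or entirely absent. Constraints between bits have to come from chordality.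

Let $\Gamma$ be a finite loopless multigraph with node set $\mathcal N$ in which every node has at least one incident edge. The ground set consists of vertices $p_N,q_N$ for $N\in\mathcal N$ and $t_e$ for $e\in E(\Gamma)$. Let $U_N$ be the graph with the edges $p_Nq_N$, and $p_Nt_e$, $q_Nt_e$ for all $e$ incident to $N$. For $x\subseteq\mathcal N$ let $U_x=\bigcup_{N\in x}U_N$, as a graph on the whole ground set.

*Example.* Let $\Gamma$ have two nodes $A,B$ joined by two parallel edges $e,f$. Then $U_A$ consists of the two triangles $p_Aq_At_e$ and $p_Aq_At_f$ with common edge $p_Aq_A$, and similarly for $U_B$. Both are chordal. Their union is not: $p_A\,t_e\,p_B\,t_f$ is a chordless $4$-cycle. So of the four graphs $U_x$ exactly the one with $x=\{A,B\}$ is excluded.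

Some observations. Every edge of $U_N$ contains $p_N$ or $q_N$, so the $U_N$ are pairwise edge-disjoint. Two of them share only the vertices $t_e$ with $e$ joining the two nodes. The $t$'s are pairwise nonadjacent, and $p$'s and $q$'s of different nodes are nonadjacent. Hence a clique $S$ of $U_{\mathcal N}$ with $|S|\ge2$ contains at most one $t$, contains some $p$ or $q$, and all its $p$'s and $q$'s belong to one node $N$. So
$$S\subseteq\{p_N,q_N,t_e\}\ \text{for some } e\ni N,\ \text{with } N \text{ uniquely determined by } S. \tag{3}$$
(If $S=\{p_N,q_N\}$, take any edge $e$ at $N$.)

**Lemma 6.** $U_x$ is chordal if and only if the induced multigraph $\Gamma[x]$ is acyclic, where two parallel edges form a cycle.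

*Proof.* ($\Rightarrow$) Let $N_1,e_1,N_2,e_2,\dots,N_k,e_k$ with $k\ge2$ be a cycle in $\Gamma[x]$, where $e_i$ joins $N_i$ and $N_{i+1}$ (indices mod $k$). Then
$$p_{N_1}\,t_{e_1}\,p_{N_2}\,t_{e_2}\cdots p_{N_k}\,t_{e_k}$$
is a cycle of length $2k\ge4$ in $U_x$. It has no chord: the $p$'s are pairwise nonadjacent, the $t$'s are pairwise nonadjacent, and among the $p$'s the vertex $t_{e_i}$ is adjacent only to $p_{N_i}$ and $p_{N_{i+1}}$, its neighbors on the cycle. So $U_x$ is not chordal.

($\Leftarrow$) Let $\Gamma[x]$ be acyclic. Suppose a cycle of $U_x$ uses edges from more than one $U_N$. Cut it into maximal segments whose edges belong to one $U_N$, say to $U_{N_1},\dots,U_{N_k}$ in cyclic order, with $k\ge2$ and cyclically consecutive nodes different. The vertex between the $i$-th and the next segment lies in $U_{N_i}$ and $U_{N_{i+1}}$, so it is $t_{e_i}$ with $e_i$ joining $N_i$ and $N_{i+1}$, an edge of $\Gamma[x]$. The $k$ cut vertices are distinct, so the $e_i$ are distinct. Thus $N_1e_1N_2\cdots N_ke_k$ is a closed trail in $\Gamma[x]$. In the multigraph formed by its edges every node has even positive degree, so there is no node of degree $1$. A finite acyclic multigraph with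 an edge has a node of degree $1$; hence there is a cycle in $\Gamma[x]$, a contradiction.

So every cycle of $U_x$ lies in one $U_N$. Let it have length $m\ge4$. No two $t$'s are consecutive on it, so at most $m/2$ of its vertices are $t$'s. The others are among $p_N,q_N$, so at least $m-2$ of its vertices are $t$'s. This gives $m-2\le m/2$, so $m=4$, and the cycle is $p_N\,t\,q_N\,t'$. It has the chord $p_Nq_N$. So $U_x$ is chordal. $\square$

## Solution sets of CNF formulas as faces

Suppose each node is a bit. A cycle of $\Gamma$ says that not all its nodes are on, which is a clause. But a variable of $\varphi$ occurs in many clauses, so we need several nodes carrying the same bit or its negation. How can two bits be tied together by passing to a face? The condition $a=b$ does not cut out a face of the square $[0,1]^2$, since it is a diagonal. But once the vertex $(1,1)$ has been removed, $a+b\le1$ is valid, and $a+b=1$ cuts out a face on which $b=1-a$. Removing $(1,1)$ is what two parallel edges do. So we tie bits to their negations.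

**Proof of Theorem 2.**

**Step 1: the multigraph.** *Purpose: to encode $\varphi$.* The nodes are $P_i^0,N_i^0$ for each variable $z_i$, and, for each clause $C_j$ and each variable $z_i$ in it, one node $D_i^j$:
$$D_i^j=\begin{cases}P_i^j&\text{if }\neg z_i\in C_j,\\ N_i^j&\text{if }z_i\in C_j.\end{cases}$$
($P$-nodes will be on when $z_i=1$, and $N$-nodes when $z_i=0$.) The edges are:

* *Conflict pairs*, each joined by two parallel edges: $\{P_i^0,N_i^0\}$ for each $i$; $\{N_i^0,P_i^j\}$ for each node $P_i^j$; $\{P_i^0,N_i^j\}$ for each node $N_i^j$.
* *Clause cycles*: for each $j$ a cycle of $|C_j|\ge2$ edges through the nodes $D_i^j$ of clause $j$; two parallel edges if $|C_j|=2$.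

Every node is in a conflict pair, so it has an incident edge. There are $2k+s$ nodes. There are $k+s$ conflict pairs, giving $2k+2s$ edges, and the clause cycles have $s$ edges in total. The ground set has
$$2(2k+s)+(2k+3s)=6k+5s=n$$
elements, and we identify it with $[n]$.

*Example.* For $\varphi=z_1\vee z_2$ we have $k=2$, $s=2$, $n=22$. The nodes are $P_1^0,N_1^0,P_2^0,N_2^0,N_1^1,N_2^1$. The conflict pairs are $\{P_1^0,N_1^0\}$, $\{P_2^0,N_2^0\}$, $\{P_1^0,N_1^1\}$, $\{P_2^0,N_2^1\}$, and $N_1^1,N_2^1$ are joined by a clause cycle of two edges. For $z=00$ all four $N$-nodes should be on; this includes $N_1^1$ and $N_2^1$, and the clause cycle forbids it.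

**Step 2: three families of inequalities.** *Purpose: to pass to a face whose vertices are switch configurations.* Each inequality below is valid on the face reached so far, so requiring equality gives a face of it, hence a face of $\operatorname{CGP}_n$.

* *(i)* $c(\{a,b\})\ge0$; impose equality for all non-edges $ab$ of $U_{\mathcal N}$. The remaining vertices are the $c_L$ with $L$ a chordal subgraph of $U_{\mathcal N}$.
* *(ii)* $c(\{p_N,q_N,t_e\})\le c(f)$ for each of the three pairs $f\subset\{p_N,q_N,t_e\}$; impose equality for all $N$, all $e\ni N$ and all $f$. Then for each $N$ and $e\ni N$ the edges $p_Nq_N$, $p_Nt_e$, $q_Nt_e$ of $L$ are all present or all absent. Since $p_Nq_N$ is common to all $e\ni N$, the graph $L$ contains all of $U_N$ or no edge of it. So the remaining graphs are of the form $U_x$. Conversely every chordal $U_x$ satisfies all equalities so far, because the edges of each triangle $\{p_N,q_N,t_e\}$ belong to $U_N$. The remaining graphs are exactly the chordal graphs of the form $U_x$.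
* *(iii)* $c(\{p_N,q_N\})+c(\{p_{N'},q_{N'}\})\le1$ for each conflict pair $\{N,N'\}$. At $c_{U_x}$ the left side counts how many of $N,N'$ are in $x$. Both cannot be: they are joined by two parallel edges, so $\Gamma[x]$ would have a cycle, against Lemma 6. So the inequality is valid on the face obtained from (i) and (ii). Impose equality for every conflict pair.

Call the resulting face $\Phi$. By Lemma 6 its vertices are the $c_{U_x}$ such that $\Gamma[x]$ is acyclic and $x$ contains exactly one node of each conflict pair.

**Step 3: the vertices of $\Phi$ are the solutions.** *Purpose: to translate the two conditions on $x$.* Given $x$ with exactly one node of each conflict pair, put $z_i=1$ if $P_i^0\in x$ and $z_i=0$ otherwise. From the pair $\{P_i^0,N_i^0\}$: $N_i^0\in x$ iff $z_i=0$. From $\{N_i^0,P_i^j\}$: $P_i^j\in x$ iff $z_i=1$. From $\{P_i^0,N_i^j\}$: $N_i^j\in x$ iff $z_i=0$. So the conflict equalities say precisely that each $P$-node of variable $i$ is in $x$ iff $z_i=1$, and each $N$-node iff $z_i=0$. Such $x$ correspond bijectively to $z\in\{0,1\}^k$.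

For such $x$ no conflict edge has both ends in $x$. So the edges of $\Gamma[x]$ are clause cycle edges. The clause cycles are node-disjoint, and a proper part of a cycle is acyclic. Hence $\Gamma[x]$ is acyclic iff for no $j$ all nodes $D_i^j$ lie in $x$. If $\neg z_i\in C_j$, then $D_i^j=P_i^j\in x$ iff $z_i=1$; if $z_i\in C_j$, then $D_i^j=N_i^j\in x$ iff $z_i=0$. In both cases $D_i^j\in x$ iff the literal of $z_i$ in $C_j$ is false. So $\Gamma[x]$ is acyclic iff no clause has all its literals false, that is, iff $z\in F$. The vertices of $\Phi$ correspond bijectively to $F$, and since $F\ne\emptyset$ the face is nonempty.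

**Step 4: the correspondence is affine.** *Purpose: to upgrade the bijection to an isomorphism of polytopes.* Let $|S|\ge2$. If $S$ is not a clique of $U_{\mathcal N}$, then $c_{U_x}(S)=0$ for all $x$. If it is, let $N$ be the node of (3). If $N\in x$, then $S$ is complete in $U_x$, as it lies in a triangle of $U_N$. If $N\notin x$, then the edges inside $S$ belong to $U_N$, which is edge-disjoint from $U_x$, so $S$ is not complete in $U_x$. So $c_{U_x}(S)=1$ iff $N\in x$. By Step 3 this value is $z_i$ if $N$ is a $P$-node of variable $i$, and $1-z_i$ if it is an $N$-node.

Thus every coordinate of $c_{U_x}$ is one of the functions $0$, $z_i$, $1-z_i$, chosen independently of $x$. These formulas define an affine map $A:\mathbb R^k\to\mathbb R^{2^n-n-1}$ with $A(z)=c_{U_x}$ for $z\in F$. It is injective, since its coordinate at $\{p_{P_i^0},q_{P_i^0}\}$ is $z_i$. It maps $F$ bijectively onto the vertices of $\Phi$, hence $\operatorname{conv}F$ onto $\Phi$.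

**Step 5: all $0/1$-polytopes.** *Purpose: to prove the last sentence of the theorem.* Let $\emptyset\ne F\subseteq\{0,1\}^k$. If $k\ge2$, for each $y\in\{0,1\}^k\setminus F$ take the clause of length $k$ whose literals are all false exactly at $y$; the solution set of all these clauses is $F$. (If $F=\{0,1\}^k$ there are no clauses and $s=0$.) If $k=1$, replace $F$ by $\{(x,x):x\in F\}\subseteq\{0,1\}^2$, whose convex hull is affinely isomorphic to that of $F$. $\square$

*Example: $T$ once more.* The set $F=\{000,111,100,010,001\}$ is cut out by three clauses of length $3$, excluding $011,101,110$. So $k=3$, $s=9$, and $T$ is affinely isomorphic to a face of $\operatorname{CGP}_{63}$. By Fact C the pair corresponding to $000,111$ is not an edge and has no witnesses in $\operatorname{CGP}_{63}$. This refutes the conjecture again, with a much larger $n$ than in Theorem 1.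

## NP-hardness of the edge and witness questions

The input now consists of the two graphs, not of their exponentially long imsets. Recall that 3-SAT is NP-hard, also when each clause is on distinct variables.

**Proof of Corollary 4.**

**Step 1: the formula.** *Purpose: to build a formula with two fixed solutions that always exist, and further solutions only if $\varphi$ is satisfiable.* Let $\varphi(z_1,\dots,z_k)$ be a 3-SAT formula with each clause on distinct variables. For a clause $C$ let $\bar C$ be $C$ with every literal negated. Let $\psi(a,b,z)$ have the clauses

* $a\vee b\vee\neg z_i$ and $\neg a\vee\neg b\vee z_i$ for all $i$;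
* $\neg a\vee b\vee C$ and $a\vee\neg b\vee\bar C$ for all clauses $C$ of $\varphi$.

Each clause has at least two literals, on distinct variables, so Theorem 2 applies to $\psi$.

**Step 2: its solutions.** *Purpose: to list them according to $(a,b)$.*

* $(0,0)$: the clauses $a\vee b\vee\neg z_i$ force $z=\mathbf 0$, and all others are satisfied. The solution is the all-zeros vector $\mathbf 0$.
* $(1,1)$: the clauses $\neg a\vee\neg b\vee z_i$ force $z=\mathbf 1$, and all others are satisfied. The solution is the all-ones vector $\mathbf 1$.
* $(1,0)$: only the clauses $\neg a\vee b\vee C$ are not already satisfied, and they require $z\models\varphi$.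
* $(0,1)$: only the clauses $a\vee\neg b\vee\bar C$ are not already satisfied. They require that $z$ satisfies every $\bar C$, which means that $\mathbf 1-z$ satisfies every $C$.

So the solutions are $\mathbf 0$, $\mathbf 1$, and the vectors $(1,0,z)$ and $(0,1,\mathbf 1-z)$ for all $z\models\varphi$.

**Step 3: the reduction.** *Purpose: to read off the satisfiability of $\varphi$ from one pair of graphs.* Let $A$ and $\Phi$ be the affine map and the face of Theorem 2 for $\psi$, and let $G,H$ be the chordal graphs with $c_G=A(\mathbf 0)$ and $c_H=A(\mathbf 1)$. They are the graphs $U_x$ for two explicit node sets $x$, on a ground set of size polynomial in the size of $\varphi$, so they are computable in polynomial time.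

If $\varphi$ has a solution $z$, then $(1,0,z)+(0,1,\mathbf 1-z)=\mathbf 0+\mathbf 1$. An affine map sends pairs with equal sums to pairs with equal sums, so $A(1,0,z)$ and $A(0,1,\mathbf 1-z)$ are witnesses for $c_G,c_H$; they differ from $c_G,c_H$ because $A$ is injective. By Fact C the pair is not an edge.

If $\varphi$ has no solution, then $\psi$ has only the solutions $\mathbf 0$ and $\mathbf 1$, and $\Phi=\operatorname{conv}(c_G,c_H)$ is a face, that is, an edge. By Fact C there are no witnesses.

So $\varphi$ is satisfiable if and only if $\operatorname{conv}(c_G,c_H)$ is not an edge, and if and only if $c_G,c_H$ have witnesses. $\square$
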